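\title{Binary Toeplitz extensions of $\mathbb{Z}^d$-odometers with prescribed linear symmetries}

\begin{abstract}
A matrix $M\in\mathrm{GL}(d,\mathbb{Z})$ is a linear symmetry of a $\mathbb{Z}^d$-action $T$ on a compact metric space if some continuous surjection of the space intertwines $T^{n}$ with $T^{Mn}$ for all $n$. Every linear symmetry of an almost 1-to-1 extension of an odometer is a linear symmetry of the odometer. We show that for every $d\ge1$ and every $\mathbb{Z}^d$-odometer there is a Toeplitz subshift on two letters that is an almost 1-to-1 extension of the odometer and has all of its linear symmetries. This answers a question of Cabezas and Petite. The subshift codes the odometer by a function with a single discontinuity, built from open subgroups that every symmetry preserves. A refinement of the construction realizes every finite group of symmetries of the odometer, and more generally every subgroup satisfying a local closure condition, and determines all endomorphisms of the subshift.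
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{Linear symmetries of $\mathbb{Z}^d$-actions}

Let $d\ge1$. A \emph{$\mathbb{Z}^d$-system} $(X,T,\mathbb{Z}^d)$ is a compact metric space $X$ with an action of $\mathbb{Z}^d$ by homeomorphisms $T^{n}$, $n\in\mathbb{Z}^d$. For $M\in\mathrm{GL}(d,\mathbb{Z})$, an \emph{$M$-endomorphism} of the system is a continuous surjection $\phi:X\to X$ such that
\[
\phi\circ T^{n}=T^{Mn}\circ\phi\qquad\text{for all } n\in\mathbb{Z}^d ,
\]
and an \emph{$M$-isomorphism} is an $M$-endomorphism that is a homeomorphism. The $\mathrm{Id}$-isomorphisms form the \emph{automorphism group} of the system. The \emph{linear representation semigroup} $\vec{N}(X,T)$ is the set of all $M\in\mathrm{GL}(d,\mathbb{Z})$ for which an $M$-endomorphism exists. It contains $\mathrm{Id}$, and it is closed under products: if $\phi$ is an $M$-endomorphism and $\phi'$ an $M'$-endomorphism, then $\phi\phi'T^{n}=\phi T^{M'n}\phi'=T^{MM'n}\phi\phi'$.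

The semigroup $\vec{N}(X,T)$ records which changes of coordinates in the acting group can be compensated by a map of the space. For $d=1$ it says only whether $-1$ is such a change, that is, whether time can be reversed. For a first example in any dimension, let $\mathcal{A}$ be a finite alphabet and let $S$ be the \emph{shift action} on $\mathcal{A}^{\mathbb{Z}^d}$, given by $(S^{m}x)(n)=x(n+m)$. The map $\rho_M(x)=x\circ M^{-1}$ is a homeomorphism of $\mathcal{A}^{\mathbb{Z}^d}$, and
\begin{equation}\label{eq:rho}
(\rho_M S^{m}x)(n)=x(M^{-1}n+m)=x\bigl(M^{-1}(n+Mm)\bigr)=(S^{Mm}\rho_M x)(n).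
\end{equation}
So the full shift has all of $\mathrm{GL}(d,\mathbb{Z})$ as its semigroup, and $M\in\vec{N}(X,S)$ for every closed shift-invariant set $X$ with $\rho_M(X)=X$.

\subsection{Odometers and Toeplitz subshifts}

Let $Z_0\supseteq Z_1\supseteq\cdots$ be finite-index subgroups of $\mathbb{Z}^d$ with $\bigcap_i Z_i=\{0\}$. The \emph{odometer} of the sequence $(Z_i)$ is the inverse limit $G=\varprojlim\mathbb{Z}^d/Z_i$, the group of all sequences $(g_i)_i$ with $g_i\in\mathbb{Z}^d/Z_i$ such that $g_{i+1}$ projects to $g_i$. It is a compact metrizable abelian group, and $\mathbb{Z}^d$ acts on it by $m\cdot(g_i)_i=(g_i+m \bmod Z_i)_i$. We write $\vec{N}(G)$ for the linear representation semigroup of this action. The map $m\mapsto(m \bmod Z_i)_i$ is injective because $\bigcap_iZ_i=\{0\}$; we use it to regard $\mathbb{Z}^d$ as a subgroup of $G$, so that the action becomes $g\mapsto g+m$. The semigroup $\vec{N}(G)$ is an algebraic object: $M$ belongs to it if and only if $M$ extends to a continuous homomorphism $\alpha_M:G\to G$, and it is a group (Lemmas~\ref{lem:extension} and~\ref{lem:group}).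 It can be all of $\mathrm{GL}(d,\mathbb{Z})$, and it can be finite (Example~\ref{ex:N}).

An odometer cannot be coded faithfully by a continuous map to a finite alphabet. Such a map $f:G\to\mathcal{A}$ is locally constant, so by compactness $f(g)$ depends only on one coordinate $g_i$, and all configurations $n\mapsto f(g+n)$ are $Z_i$-periodic. The closest symbolic models of an odometer are extensions that are injective over at least one point. A point $x\in\mathcal{A}^{\mathbb{Z}^d}$ is \emph{Toeplitz} if for every $n\in\mathbb{Z}^d$ there is a finite-index subgroup $\Gamma\le\mathbb{Z}^d$ with $x(n+\gamma)=x(n)$ for all $\gamma\in\Gamma$: every symbol repeats periodically, with a period lattice that may depend on its position. We call $x$ \emph{non-periodic} if $S^{p}x=x$ only for $p=0$. A \emph{Toeplitz subshift} is a system $(X,S,\mathbb{Z}^d)$ in which $X$ is the orbit closure of a non-periodic Toeplitz point. A system $(X,S,\mathbb{Z}^d)$ is an \emph{almost 1-to-1 extension} of $G$ if there is a continuous surjection $\pi:X\to G$ that is equivariant, meaning $\pi(S^{m}x)=\pi(x)+m$,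 and such that some point of $G$ has exactly one preimage.

\subsection{The question and the results}

An almost 1-to-1 extension $X$ of $G$ has no more linear symmetries than $G$: one always has $\vec{N}(X,S)\subseteq\vec{N}(G)$ (Proposition~\ref{prop:upper}). The inclusion can be strict for a Toeplitz extension, already for $d=1$ (Example~\ref{ex:triadic}). It is then natural to ask whether the upper bound is attained. The following question is posed by Cabezas and Petite~\cite{CP}.

\begin{quote}
\emph{Does every $\mathbb{Z}^d$-odometer $G$ have an almost 1-to-1 Toeplitz extension $(X,S,\mathbb{Z}^d)$ with $\vec{N}(X,S)=\vec{N}(G)$?}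
\end{quote}

For dyadic odometers such an extension can be written down by hand (Section~\ref{sec:dyadic}), which suggests a positive answer. Two things speak against it in general. The group $\vec{N}(G)$ may be infinite, and all its elements must be realized on one subshift over a finite alphabet, each by a map whose output at the origin depends on finitely many input symbols. And a matrix in $\vec{N}(G)$ need not preserve the subgroups $Z_i$, which are the obvious candidates for the period lattices of a Toeplitz point. Nevertheless the answer is yes, and two letters suffice.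

\begin{theorem}\label{thm:A}
Let $d\ge1$ and let $G$ be a $\mathbb{Z}^d$-odometer. There is a Toeplitz subshift $X\subseteq\{0,1\}^{\mathbb{Z}^d}$ which is an almost 1-to-1 extension of $G$ and satisfies $\vec{N}(X,S)=\vec{N}(G)$. Moreover, $X$ is invariant under $x\mapsto x\circ M^{-1}$ for every $M\in\vec{N}(G)$, so each such $M$ is realized by an $M$-isomorphism.
\end{theorem}

The same method realizes smaller groups and describes all endomorphisms. Let $H$ be a subgroup of $N=\vec{N}(G)$. For $g\in G$ put $Hg=\{\alpha_L(g):L\in H\}$, and let $H^\sharp$ be the set of all $M\in N$ for which there is a neighborhood $V$ of $0$ in $G$ with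
\[
\alpha_M(g)\in\overline{Hg}\qquad\text{for all } g\in V .
\]
Thus $M\in H^\sharp$ when, near $0$, the map $\alpha_M$ keeps every point inside its $H$-orbit closure. The semidirect product below has the multiplication $(n,M)(n',M')=(n+Mn',MM')$.

\begin{theorem}\label{thm:B}
Let $d\ge1$, let $G$ be a $\mathbb{Z}^d$-odometer, let $N=\vec{N}(G)$ and let $H\le N$ be a subgroup. There is a Toeplitz subshift $X\subseteq\{0,1\}^{\mathbb{Z}^d}$, an almost 1-to-1 extension of $G$, with the following properties.
\begin{enumerate}
\item[(1)] $\vec{N}(X,S)=H^\sharp\supseteq H$. In particular, every subgroup with $H=H^\sharp$ is realized as $\vec{N}(X,S)$. This includes $H=N$ and every finite subgroup $H$ of $N$, for example the trivial one.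
\item[(2)] For each $M\in H^\sharp$ there is an $M$-isomorphism $\phi_M$ such that the $M$-endomorphisms of $X$ are exactly the maps $S^{n}\phi_M$, $n\in\mathbb{Z}^d$. The map $(n,M)\mapsto S^{n}\phi_M$ is an isomorphism from $\mathbb{Z}^d\rtimes H^\sharp$ onto the semigroup of all $M$-endomorphisms of $X$, $M\in\mathrm{GL}(d,\mathbb{Z})$. In particular, all of them are invertible, and the automorphism group of $X$ is $\langle S\rangle\cong\mathbb{Z}^d$.
\item[(3)] Exactly one $\mathbb{Z}^d$-orbit of $G$ has non-singleton fibers, and those fibers have exactly two points.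
\end{enumerate}
\end{theorem}

Both proofs code $G$ by a function $f:G\setminus\{0\}\to\{0,1\}$ that is discontinuous only at $0$. Section~\ref{sec:odometer} produces neighborhoods of $0$ that all the maps $\alpha_M$ preserve. Section~\ref{sec:upper} proves the upper bound. Section~\ref{sec:Xf} studies the subshift $X_f$ defined by $f$ and proves Theorem~\ref{thm:A}. Section~\ref{sec:endo} shows that the symmetries of $X_f$ are read off from the behavior of $f$ near $0$, and Section~\ref{sec:prescribe} chooses $f$ to prove Theorem~\ref{thm:B}.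

\section{The dyadic case by hand}\label{sec:dyadic}

Take $d=1$ and $Z_i=2^i\mathbb{Z}$, so that $G=\mathbb{Z}_2$ is the group of $2$-adic integers. Here $\vec{N}(G)=\{\pm1\}$, since $g\mapsto-g$ is a $(-1)$-isomorphism. For $g\ne0$ let $v(g)$ be the largest $j$ with $g\in2^j\mathbb{Z}_2$, and put $f(g)=v(g)\bmod2$. For $g\in\mathbb{Z}_2\setminus\mathbb{Z}$ define $x_g(n)=f(g+n)$, and let $X$ be the closure of the set of all $x_g$.

The configuration $x_g$ is filled in rounds. Round $0$ writes $0$ at every $n$ with $g+n$ odd, which is every second position. Round $1$ writes $1$ at every $n$ with $g+n\equiv2 \pmod 4$, which is every second remaining position. Round $j$ writes $j\bmod2$ where $g+n\equiv2^j\pmod{2^{j+1}}$. Since $g\notin\mathbb{Z}$, no position has $g+n=0$, so every position is filled in some round $j$, and its symbol repeats with period $2^{j+1}$. Thus $x_g$ is Toeplitz.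

The point $g$ can be recovered from $x_g$. Of the two classes of positions modulo $2$, one carries only $0$ and the other contains the $1$'s of round $1$; this determines $g$ modulo $2$. Within the second class, one class modulo $4$ carries only $1$ and the other contains the $0$'s of round $2$; this determines $g$ modulo $4$, and so on. The alternation of symbols is what makes each step possible. When $g$ tends to $0$, the symbol $x_g(n)$ tends to $f(n)$ for $n\neq0$, while $x_g(0)=f(g)$ keeps taking both values. So two points of $X$ lie above $0$; on the positions $-8,\dots,8$ they read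
\[
\cdots\;1\;0\;1\;0\;0\;0\;1\;0\;*\;0\;1\;0\;0\;0\;1\;0\;1\;\cdots\qquad(*\in\{0,1\}).
\]
These words are symmetric about the origin because $v(-g)=v(g)$. The same identity gives
\[
x_g(-n)=f(g-n)=f(-g+n)=x_{-g}(n),
\]
so the reflection $\rho_{-1}$ permutes the points $x_g$, maps $X$ onto itself, and shows $-1\in\vec{N}(X,S)$.

In dimension two, take $Z_i=2^i\mathbb{Z}^2$ and $G=\mathbb{Z}_2^2$, and let $f(g)=j\bmod2$ for $g\in2^jG\setminus2^{j+1}G$. Every $M\in\mathrm{GL}(2,\mathbb{Z})$ acts on $G$ and preserves each $2^jG$, so $f(Mg)=f(g)$ and $\rho_M x_g=x_{Mg}$ by the same computation. One function serves the whole infinite group at once, and the realizing maps only permute coordinates.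

The argument used that $M$ preserves the layers on which $f$ is constant, and this depends on the choice of layers. The sequence $Z_i=2^i\mathbb{Z}\times4^i\mathbb{Z}$ also has inverse limit $\mathbb{Z}_2^2$, but the closures of the $Z_i$ are the groups $K_i=2^i\mathbb{Z}_2\times4^i\mathbb{Z}_2$, and the swap of the two coordinates sends $(2^k,0)\in K_k\setminus K_{k+1}$ to $(0,2^k)\in K_{\lfloor k/2\rfloor}\setminus K_{\lfloor k/2\rfloor+1}$. The subshift built from these layers loses the swap (Example~\ref{ex:wrong}). In general, then, the layers must be defined from the group $G$ and not from the sequence $(Z_i)$.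

\section{Linear symmetries of an odometer}\label{sec:odometer}

From now on $G=\varprojlim\mathbb{Z}^d/Z_i$ is a fixed odometer and $N=\vec{N}(G)$. Let $K_i$ be the kernel of the projection $G\to\mathbb{Z}^d/Z_i$. We use the following facts.

\begin{enumerate}
\item[(G1)] The $K_i$ are open subgroups of finite index, they decrease and form a neighborhood basis of $0$, and $K_i\cap\mathbb{Z}^d=Z_i$. This is the definition of the inverse limit topology.
\item[(G2)] $\mathbb{Z}^d$ is dense in $G$: if $v\in\mathbb{Z}^d$ represents $g_i$, then $v\in g+K_i$. Hence every orbit $g+\mathbb{Z}^d$ is dense.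
\item[(G3)] $G$ has no isolated points. Indeed, if one point were isolated, all would be, by translation, and the compact group $G$ would be finite, whereas it contains $\mathbb{Z}^d$. So a nonempty open set minus a finite set is nonempty and open, and a dense set minus a finite set is dense.
\item[(G4)] $G\setminus\mathbb{Z}^d$ is dense. By (G3) it is a countable intersection of dense open sets $G\setminus\{n\}$, and Baire's theorem says that such an intersection is dense in a compact metric space.
\item[(G5)] If $V\le G$ is an open subgroup, then $V$ has finite index, since its cosets form an open cover of $G$; it is closed, since its complement is a union of cosets; and $V\cap\mathbb{Z}^d$ has finite index in $\mathbb{Z}^d$, since $\mathbb{Z}^d/(V\cap\mathbb{Z}^d)$ injects into $G/V$.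
\end{enumerate}

The first lemma turns the dynamical definition of $N$ into an algebraic one.

\begin{lemma}\label{lem:extension}
For $M\in\mathrm{GL}(d,\mathbb{Z})$ the following are equivalent:
\begin{enumerate}
\item[(i)] $M\in N$;
\item[(ii)] $M$ extends to a continuous homomorphism $\alpha_M:G\to G$;
\item[(iii)] for every $i$ there is $i'$ with $MZ_{i'}\subseteq Z_i$.
\end{enumerate}
In this case $\alpha_M$ is unique and surjective, and the $M$-endomorphisms of $G$ are exactly the maps $g\mapsto\alpha_M(g)+c$ with $c\in G$.
\end{lemma}

\begin{proof}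
Uniqueness of $\alpha_M$ follows from (G2).

(i)$\Rightarrow$(ii). Let $\psi$ be an $M$-endomorphism of $G$ and put $\alpha(g)=\psi(g)-\psi(0)$. Then $\alpha$ is continuous, and $\alpha(n)=\psi(0+n)-\psi(0)=Mn$ for $n\in\mathbb{Z}^d$. The identity $\alpha(g+g')=\alpha(g)+\alpha(g')$ holds on the dense set $\mathbb{Z}^d\times\mathbb{Z}^d$, hence on $G\times G$. So $\alpha=\alpha_M$ and $\psi=\alpha_M+\psi(0)$.

(ii)$\Rightarrow$(i). The image $\alpha_M(G)$ is compact and contains $M\mathbb{Z}^d$, which is $\mathbb{Z}^d$ because $M$ is invertible over $\mathbb{Z}$. So $\alpha_M$ is surjective. For every $c\in G$ the map $\psi=\alpha_M+c$ is a continuous surjection with $\psi(g+n)=\psi(g)+Mn$.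

(ii)$\Rightarrow$(iii). The open set $\alpha_M^{-1}(K_i)$ contains $0$, hence some $K_{i'}$, and then $MZ_{i'}\subseteq K_i\cap\mathbb{Z}^d=Z_i$.

(iii)$\Rightarrow$(ii). Given $g\in G$ and $i$, choose $i'$ as in (iii) and a representative $v\in\mathbb{Z}^d$ of $g_{i'}$, and put $\alpha(g)_i=Mv \bmod Z_i$. This does not depend on $v$, since $MZ_{i'}\subseteq Z_i$. It does not depend on $i'$, since a representative of $g_{i''}$ with $i''\ge i'$ also represents $g_{i'}$. An index $i'$ that works for $i+1$ also works for $i$, so $\alpha(g)_{i+1}$ projects to $\alpha(g)_i$ and $\alpha(g)\in G$. Each coordinate $g\mapsto\alpha(g)_i$ is a homomorphism that factors through $\mathbb{Z}^d/Z_{i'}$, so $\alpha$ is a continuous homomorphism, and $\alpha(n)=Mn$ for $n\in\mathbb{Z}^d$.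
\end{proof}

\begin{example}\label{ex:N}
Condition (iii) makes $N$ computable. It holds for $\pm\mathrm{Id}$ with $i'=i$, so $N=\{\pm1\}$ for every odometer with $d=1$. If $Z_i=q^i\mathbb{Z}^d$ with $q\ge2$, then $MZ_i=Z_i$ for all $M$ and $N=\mathrm{GL}(d,\mathbb{Z})$. If $Z_i=2^i\mathbb{Z}\times3^i\mathbb{Z}$ and $M=(M_{ab})\in N$, then $M(2^{i'},0)\in Z_i$ gives $3^i\mid 2^{i'}M_{21}$ and $M(0,3^{i'})\in Z_i$ gives $2^i\mid3^{i'}M_{12}$, for all $i$. So $M$ is diagonal, and $N$ consists of the four matrices $\mathrm{diag}(\pm1,\pm1)$.
\end{example}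

Condition (iii) allows $i'$ to be larger than $i$, so $\alpha_M$ need not preserve $K_i$. We want neighborhoods of $0$ that every $\alpha_M$ preserves. A subgroup described by the group structure alone has this property, and the simplest such subgroups are the multiples $kG=\{kg:g\in G\}$. The point to check is that they are open; this is where it matters that $G$ has a finitely generated dense subgroup.

\begin{lemma}\label{lem:multiples}
For every integer $k\ge1$, the set $kG$ is an open subgroup of $G$, and $\alpha(kG)=kG=\alpha^{-1}(kG)$ for every continuous surjective homomorphism $\alpha:G\to G$. The subgroups $k!\,G$, $k\ge1$, decrease and form a neighborhood basis of $0$.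
\end{lemma}

\begin{proof}
The set $kG$ is the image of the compact group $G$ under the continuous homomorphism $g\mapsto kg$, so it is a closed subgroup. Since $k\mathbb{Z}^d\subseteq kG$, the cosets $r+kG$ with $r\in\{0,\dots,k-1\}^d$ cover $\mathbb{Z}^d$. Their union is closed and dense, so it is $G$. Thus $kG$ has index at most $k^d$, and it is open because its complement is a finite union of closed cosets.

We have $\alpha(kG)=k\alpha(G)=kG$. Hence $\alpha$ induces a surjection of the finite group $G/kG$ onto itself. A surjection of a finite set onto itself is injective, and injectivity of the induced map means $\alpha^{-1}(kG)=kG$.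

The subgroups $k!\,G$ decrease because $(k+1)!\,g=k!\,((k+1)g)$. If $k\ge[G:K_i]$, then $k!$ is a multiple of the order of $G/K_i$, so $k!\,G\subseteq K_i$ by Lagrange's theorem. With (G1) this gives the last claim.
\end{proof}

\begin{lemma}\label{lem:group}
For $M\in N$ the map $\alpha_M$ is a topological automorphism of $G$ that permutes $\mathbb{Z}^d$ and permutes $G\setminus\mathbb{Z}^d$. The semigroup $N$ is a group, and $\alpha_{MM'}=\alpha_M\alpha_{M'}$ for $M,M'\in N$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:multiples}, $\ker\alpha_M\subseteq\bigcap_k\alpha_M^{-1}(k!\,G)=\bigcap_kk!\,G=\{0\}$. So $\alpha_M$ is a continuous bijection of a compact metric space, hence a homeomorphism. It maps $\mathbb{Z}^d$ onto $M\mathbb{Z}^d=\mathbb{Z}^d$, and being bijective it maps the complement onto the complement. The inverse $\alpha_M^{-1}$ is a continuous homomorphism extending $M^{-1}$, so $M^{-1}\in N$ by Lemma~\ref{lem:extension}. Finally $\alpha_M\alpha_{M'}$ extends $MM'$, and extensions are unique.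
\end{proof}

\begin{definition}\label{def:chain}
An \emph{invariant chain} is a sequence $G=V_0\supsetneq V_1\supsetneq\cdots$ of open subgroups that form a neighborhood basis of $0$ and satisfy $\alpha_M(V_j)=V_j$ for all $j$ and all $M\in N$. Its \emph{shells} are the sets $D_j=V_j\setminus V_{j+1}$, $j\ge0$.
\end{definition}

Invariant chains exist. Each $k!\,G$ has finite index in the infinite group $G$, so it is not $\{0\}$, while $\bigcap_kk!\,G=\{0\}$. Hence infinitely many of these subgroups are distinct, and deleting repetitions from $G=1!\,G\supseteq2!\,G\supseteq\cdots$ gives an invariant chain. For $G=\mathbb{Z}_p^d$, where $\mathbb{Z}_p$ is the group of $p$-adic integers, one may also take $V_j=p^jG$. We fix an invariant chain $(V_j)$. Its shells are nonempty, they are clopen by (G5), they partition $G\setminus\{0\}$, and $\alpha_M(D_j)=D_j$ for all $M\in N$ because $\alpha_M$ is a bijection preserving $V_j$ and $V_{j+1}$.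

\section{The upper bound}\label{sec:upper}

To push an endomorphism $\phi$ of an extension down to $G$, one must show that $\phi$ maps each fiber of $\pi$ into a single fiber. A singleton fiber provides this: two points of one fiber can be shifted toward the same point of $X$, while their images in $G$ stay at a fixed difference, since $\mathbb{Z}^d$ acts on $G$ by translations.

\begin{proposition}\label{prop:upper}
Let $(X,S,\mathbb{Z}^d)$ be a $\mathbb{Z}^d$-system and let $\pi:X\to G$ be a continuous equivariant surjection with some singleton fiber. If $\phi$ is an $M$-endomorphism of $X$, then there is an $M$-endomorphism $\psi$ of $G$ with $\pi\phi=\psi\pi$. Hence $\vec{N}(X,S)\subseteq\vec{N}(G)$.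
\end{proposition}

\begin{proof}
Let $\pi^{-1}(g_0)=\{z\}$ and suppose $\pi(x)=\pi(y)=g$. By (G2) there are $n_r\in\mathbb{Z}^d$ with $g+n_r\to g_0$. Every limit point of $(S^{n_r}x)$ or of $(S^{n_r}y)$ lies in $\pi^{-1}(g_0)$, so by compactness both sequences converge to $z$. Therefore $S^{Mn_r}\phi(x)=\phi(S^{n_r}x)\to\phi(z)$ and $S^{Mn_r}\phi(y)=\phi(S^{n_r}y)\to\phi(z)$. Applying $\pi$, both $\pi\phi(x)+Mn_r$ and $\pi\phi(y)+Mn_r$ converge to $\pi\phi(z)$. Their difference $\pi\phi(x)-\pi\phi(y)$ does not depend on $r$ and tends to $0$, so $\pi\phi(x)=\pi\phi(y)$.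

Thus $\psi(\pi(x))=\pi\phi(x)$ defines a map $\psi:G\to G$. For a closed set $C\subseteq G$, the set $\psi^{-1}(C)=\pi\bigl((\pi\phi)^{-1}(C)\bigr)$ is the continuous image of a compact set, hence closed; so $\psi$ is continuous. It is surjective because $\pi\phi$ is. If $g=\pi(x)$, then $\psi(g+n)=\pi\phi(S^{n}x)=\pi(S^{Mn}\phi(x))=\psi(g)+Mn$.
\end{proof}

\begin{remark}
The singleton fiber cannot be dropped. Since $6^i\mathbb{Z}^2\subseteq2^i\mathbb{Z}\times3^i\mathbb{Z}$, the odometer of $(6^i\mathbb{Z}^2)$ maps continuously and equivariantly to the odometer of $(2^i\mathbb{Z}\times3^i\mathbb{Z})$, and the map is onto because its image is compact and contains $\mathbb{Z}^2$. By Example~\ref{ex:N} the first semigroup is $\mathrm{GL}(2,\mathbb{Z})$ and the second has four elements.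
\end{remark}

\section{Coding by a function with one discontinuity}\label{sec:Xf}

A continuous coding function produces only periodic points, so some discontinuity is needed, and a single one is the least we can ask for. We place it at $0$, the point that every $\alpha_M$ fixes. Let $\mathcal{F}$ be the set of continuous functions $f:G\setminus\{0\}\to\{0,1\}$ that take both values in every neighborhood of $0$. For $f\in\mathcal{F}$ and $g\in G\setminus\mathbb{Z}^d$ the orbit of $g$ avoids $0$, and we put
\[
x_g(n)=f(g+n)\quad(n\in\mathbb{Z}^d),\qquad X_f=\overline{\{x_g:g\in G\setminus\mathbb{Z}^d\}}\subseteq\{0,1\}^{\mathbb{Z}^d}.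
\]
Since $S^{m}x_g=x_{g+m}$ and $g+m\notin\mathbb{Z}^d$, the set $X_f$ is shift-invariant.

\begin{proposition}\label{prop:Xf}
Let $f\in\mathcal{F}$. For each $x\in X_f$ there is a unique $g=\pi(x)\in G$ with
\begin{equation}\label{eq:code}
x(n)=f(g+n)\qquad\text{for all } n\in\mathbb{Z}^d \text{ with } g+n\ne0 .
\end{equation}
The map $\pi:X_f\to G$ is a continuous equivariant surjection, $\pi^{-1}(g)=\{x_g\}$ for $g\notin\mathbb{Z}^d$, and $|\pi^{-1}(g)|=2$ for $g\in\mathbb{Z}^d$. The system $X_f$ is a Toeplitz subshift and an almost 1-to-1 extension of $G$.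
\end{proposition}

\begin{proof}
\emph{Existence of $g$.} Write $x=\lim x_{g_r}$ and pass to a subsequence with $g_r\to g$. If $g+n\ne0$, then $f$ is continuous at $g+n$, so $x(n)=\lim f(g_r+n)=f(g+n)$.

\emph{Uniqueness of $g$.} This step replaces the digit-by-digit recovery of Section~\ref{sec:dyadic}: the configuration locates the discontinuity of $f$. Suppose that \eqref{eq:code} holds for $g$ and for $g'=g+c$ with $c\neq0$. Then $f(y)=f(y+c)$ for all $y\in g+\mathbb{Z}^d$ with $y\notin\{0,-c\}$. These $y$ are dense by (G2) and (G3), and both sides are continuous on $G\setminus\{0,-c\}$, so the identity holds on all of $G\setminus\{0,-c\}$. Let $U$ be a neighborhood of $0$ with $-c\notin U$ such that $f$ is constant on $c+U$. Then $f$ is constant on $U\setminus\{0\}$, which contradicts $f\in\mathcal{F}$.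

\emph{Continuity.} Let $x_r\to x$ in $X_f$, and let $g$ be the limit of $\pi(x_r)$ along some subsequence. If $g+n\neq0$, then along the subsequence $\pi(x_r)+n\ne0$ for large $r$, and $x(n)=\lim x_r(n)=\lim f(\pi(x_r)+n)=f(g+n)$. So $g=\pi(x)$ by uniqueness. As $G$ is compact and $\pi(x)$ is the only limit point, $\pi(x_r)\to\pi(x)$.

\emph{Equivariance and surjectivity.} If $x$ satisfies \eqref{eq:code} with $g$, then $S^{m}x$ satisfies it with $g+m$; so $\pi(S^{m}x)=\pi(x)+m$. Also $\pi(x_g)=g$, so the compact image of $\pi$ contains the set $G\setminus\mathbb{Z}^d$, which is dense by (G4).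

\emph{Fibers.} If $g\notin\mathbb{Z}^d$, then \eqref{eq:code} determines every coordinate, and $x=x_g$. If $g=-m\in\mathbb{Z}^d$, it determines every coordinate except $n=m$, so the fiber has at most two points. Both occur. Fix $a\in\{0,1\}$. For each $j$ the set $f^{-1}(a)\cap V_j$ is open, and nonempty because $f\in\mathcal{F}$, so by (G4) it contains some $g_j\notin\mathbb{Z}^d$. Then $x_{g_j-m}(m)=f(g_j)=a$ and $\pi(x_{g_j-m})=g_j-m\to-m$. Any limit point of $(x_{g_j-m})$ lies in $\pi^{-1}(-m)$ and has the symbol $a$ at position $m$.

\emph{The Toeplitz property.} Fix $g\notin\mathbb{Z}^d$. For $n\in\mathbb{Z}^d$ the function $f$ is continuous at $g+n\ne0$, hence constant on $g+n+V_j$ for some $j$. Then $x_g(n+\gamma)=x_g(n)$ for all $\gamma\in V_j\cap\mathbb{Z}^d$, a subgroup of finite index by (G5). So $x_g$ is Toeplitz. If $S^{p}x_g=x_g$, applying $\pi$ gives $g+p=g$ and $p=0$, so $x_g$ is non-periodic. Its orbit closure is contained in $X_f$. Conversely, given $g'\notin\mathbb{Z}^d$, choose $n_r$ with $g+n_r\to g'$. For every $m$ the function $f$ is continuous at $g'+m\neq0$,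 so $(S^{n_r}x_g)(m)=f(g+n_r+m)\to f(g'+m)$, that is, $S^{n_r}x_g\to x_{g'}$. Hence the orbit closure of $x_g$ is $X_f$. The fiber over $g$ is a singleton, so $X_f$ is an almost 1-to-1 extension of $G$.
\end{proof}

It remains to choose $f$ invariant under all $\alpha_M$, and the shells of an invariant chain allow this exactly as in the dyadic case.

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Define
\begin{equation}\label{eq:parity}
f(g)=j\bmod2\qquad\text{for } g\in D_j,\ j\ge0 .
\end{equation}
The shells are open and partition $G\setminus\{0\}$, so $f$ is continuous. Every neighborhood of $0$ contains some $V_j$, hence the nonempty shells $D_j$ and $D_{j+1}$, so $f\in\mathcal{F}$. Put $X=X_f$. By Proposition~\ref{prop:Xf}, $X$ is a Toeplitz subshift and an almost 1-to-1 extension of $G$, and $\vec{N}(X,S)\subseteq N$ by Proposition~\ref{prop:upper}.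

Let $M\in N$. Since $\alpha_M$ preserves every shell, $f\circ\alpha_M=f$ on $G\setminus\{0\}$. For $g\notin\mathbb{Z}^d$ and $n\in\mathbb{Z}^d$,
\[
(\rho_Mx_g)(n)=f(g+M^{-1}n)=f\bigl(\alpha_M(g+M^{-1}n)\bigr)=f(\alpha_M(g)+n)=x_{\alpha_M(g)}(n).
\]
By Lemma~\ref{lem:group}, $\alpha_M$ permutes $G\setminus\mathbb{Z}^d$, so the homeomorphism $\rho_M$ of $\{0,1\}^{\mathbb{Z}^d}$ permutes the set $\{x_g:g\notin\mathbb{Z}^d\}$ and maps its closure $X$ onto itself. By \eqref{eq:rho}, $\rho_M|_X$ is an $M$-isomorphism. Hence $\vec{N}(X,S)=N$.
\end{proof}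

\section{All endomorphisms of $X_f$}\label{sec:endo}

For a general $f\in\mathcal{F}$, only the behavior of $f$ near $0$ should decide which $\alpha_M$ lift to $X_f$, since away from $0$ the function $f$ is continuous on $G$ and can be computed from $\pi(x)$. This suggests the set
\[
N_f=\{M\in N:\ \text{there is } j \text{ with } f(\alpha_M(g))=f(g) \text{ for all } g\in V_j\setminus\{0\}\}.
\]
It is a group. If $M,M'\in N_f$ and $j$ works for both, then for $g\in V_j\setminus\{0\}$ the points $\alpha_{M'}(g)$ and $\alpha_M^{-1}(g)$ lie in $V_j\setminus\{0\}$, so $f(\alpha_M\alpha_{M'}(g))=f(\alpha_{M'}(g))=f(g)$ and $f(\alpha_M^{-1}(g))=f(\alpha_M\alpha_M^{-1}(g))=f(g)$.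

For $M\in N_f$ the map $\rho_M$ need not preserve $X_f$, because $f\circ\alpha_M$ and $f$ may differ away from $0$. Their difference, however, extends continuously to $0$, so it can be added as a correction term.

\begin{lemma}\label{lem:lift}
Let $f\in\mathcal{F}$. For each $M\in N_f$ there is an $M$-isomorphism $\phi_M$ of $X_f$ with $\phi_M(x_g)=x_{\alpha_M(g)}$ for all $g\notin\mathbb{Z}^d$. Moreover $\phi_{\mathrm{Id}}=\mathrm{id}$ and $\phi_M\phi_{M'}=\phi_{MM'}$.
\end{lemma}

\begin{proof}
Identify $\{0,1\}$ with $\mathbb{Z}/2\mathbb{Z}$. Define $\delta:G\to\mathbb{Z}/2\mathbb{Z}$ by $\delta=f\circ\alpha_M-f$ on $G\setminus\{0\}$ and $\delta(0)=0$. It is continuous on $G\setminus\{0\}$, and also at $0$ since it vanishes on some $V_j$. For $x\in X_f$ put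
\[
\phi_M(x)(n)=x(M^{-1}n)+\delta(\pi(x)+M^{-1}n).
\]
Each coordinate is a continuous function of $x$, so $\phi_M:X_f\to\{0,1\}^{\mathbb{Z}^d}$ is continuous. For $g\notin\mathbb{Z}^d$ and $y=g+M^{-1}n$,
\[
\phi_M(x_g)(n)=f(y)+\delta(y)=f(\alpha_M(y))=f(\alpha_M(g)+n)=x_{\alpha_M(g)}(n).
\]
So $\phi_M$ permutes the dense subset $\{x_g:g\notin\mathbb{Z}^d\}$ of $X_f$. By continuity $\phi_M(X_f)\subseteq X_f$, and the image is compact and dense in $X_f$, so $\phi_M(X_f)=X_f$. The remaining identities are between continuous maps, so it suffices to check them on the points $x_g$. There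
\[
\phi_M(S^{m}x_g)=x_{\alpha_M(g+m)}=x_{\alpha_M(g)+Mm}=S^{Mm}\phi_M(x_g),
\]
and $\phi_M\phi_{M'}(x_g)=x_{\alpha_M\alpha_{M'}(g)}=\phi_{MM'}(x_g)$, and $\phi_{\mathrm{Id}}(x_g)=x_g$. In particular $\phi_{M^{-1}}$ is a continuous inverse of $\phi_M$.
\end{proof}

For the converse we start from an arbitrary $M$-endomorphism. It descends to an affine map $\alpha_M+c$ of $G$, where a priori $c$ is any element of $G$. Two features of $X_f$ constrain it. The two-point fibers lie over one orbit, which forces $c\in\mathbb{Z}^d$. And the endomorphism is given by a local rule, which near $0$ sees only one varying symbol.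

\begin{lemma}\label{lem:rigid}
Let $f\in\mathcal{F}$ and let $\phi$ be an $M$-endomorphism of $X_f$, where $M\in\mathrm{GL}(d,\mathbb{Z})$. Then $M\in N$, there is $c\in\mathbb{Z}^d$ with $\phi(x_g)=S^{c}x_{\alpha_M(g)}$ for all $g\notin\mathbb{Z}^d$, and there are $j\ge0$ and a permutation $\Psi$ of $\{0,1\}$ with
\begin{equation}\label{eq:Psi}
f(\alpha_M(g))=\Psi(f(g))\qquad\text{for all } g\in V_j\setminus\{0\}.
\end{equation}
\end{lemma}

\begin{proof}
By Proposition~\ref{prop:upper} and Lemmas~\ref{lem:extension} and~\ref{lem:group}, $M\in N$ and $\pi\phi=\psi\pi$, where $\psi=\alpha_M+c$ is a bijection of $G$ and $c\in G$.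

\emph{The translation part.} Let $g_0=\psi^{-1}(0)$. Each $y\in\pi^{-1}(0)$ is $\phi(x)$ for some $x$, since $\phi$ is surjective. Then $\psi(\pi(x))=\pi(y)=0$, so $\pi(x)=g_0$ since $\psi$ is injective. As $\pi^{-1}(0)$ has two points, $\pi^{-1}(g_0)$ has at least two, so $g_0\in\mathbb{Z}^d$ by Proposition~\ref{prop:Xf}. From $0=\psi(g_0)=Mg_0+c$ we get $c\in\mathbb{Z}^d$. The map $\phi'=S^{-c}\phi$ is an $M$-endomorphism with $\pi\phi'=\alpha_M\pi$. For $g\notin\mathbb{Z}^d$ we have $\alpha_M(g)\notin\mathbb{Z}^d$, so the fiber over $\alpha_M(g)$ is a singleton and $\phi'(x_g)=x_{\alpha_M(g)}$.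

\emph{The local rule.} The map $x\mapsto\phi'(x)(0)$ is continuous from the compact space $X_f$ to $\{0,1\}$, hence uniformly continuous. So there are a finite set $F\subseteq\mathbb{Z}^d$ with $0\in F$ and a map $\Phi$, defined on the restrictions to $F$ of points of $X_f$, with $\phi'(x)(0)=\Phi(x|_F)$. Taking $x=x_g$,
\[
f(\alpha_M(g))=\Phi\bigl((f(g+m))_{m\in F}\bigr)\qquad(g\notin\mathbb{Z}^d).
\]
Choose $j$ so large that for every $m\in F\setminus\{0\}$ the coset $m+V_j$ avoids $0$ and $f$ is constant on it. For $g\in V_j\setminus\mathbb{Z}^d$ the pattern $(f(g+m))_{m\in F}$ equals $f(m)$ at $m\neq0$ and $f(g)$ at $m=0$, so it is determined by $f(g)$. Hence there is $\Psi:\{0,1\}\to\{0,1\}$ such that \eqref{eq:Psi} holds on $V_j\setminus\mathbb{Z}^d$. This set is dense in $V_j\setminus\{0\}$ by (G4), and both sides are continuous there, so \eqref{eq:Psi} holds on $V_j\setminus\{0\}$. Finally, $\alpha_M$ permutes $V_j\setminus\{0\}$ and $f$ takes both values on it, so $\Psi$ is surjective.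
\end{proof}

\begin{example}\label{ex:wrong}
Return to $G=\mathbb{Z}_2^2$ with $K_i=2^i\mathbb{Z}_2\times4^i\mathbb{Z}_2$, and let $f=i\bmod2$ on $K_i\setminus K_{i+1}$. Then $f\in\mathcal{F}$, by the argument given for \eqref{eq:parity}. Let $M$ be the swap of coordinates, which lies in $N=\mathrm{GL}(2,\mathbb{Z})$. At $g=(2^k,0)$ we have $f(g)=k\bmod2$ and $f(\alpha_M(g))=\lfloor k/2\rfloor\bmod2$. For $k\equiv1\pmod4$ these values are $1$ and $0$, and for $k\equiv3\pmod4$ they are $1$ and $1$. No $\Psi$ satisfies \eqref{eq:Psi}, so $M\notin\vec{N}(X_f,S)$.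
\end{example}

Lemma~\ref{lem:rigid} leaves open that $\Psi$ exchanges the two letters. A shell on which $f$ is constant excludes this.

\begin{proposition}\label{prop:endo}
Let $f\in\mathcal{F}$ be constant on infinitely many shells $D_j$. Then $\vec{N}(X_f,S)=N_f$. For $M\in N_f$ the $M$-endomorphisms of $X_f$ are exactly the maps $S^{n}\phi_M$, $n\in\mathbb{Z}^d$, and $(n,M)\mapsto S^{n}\phi_M$ is an isomorphism from $\mathbb{Z}^d\rtimes N_f$ onto the semigroup of all $M$-endomorphisms of $X_f$, $M\in\mathrm{GL}(d,\mathbb{Z})$.
\end{proposition}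

\begin{proof}
By Lemma~\ref{lem:lift}, each $S^{n}\phi_M$ with $M\in N_f$ is an $M$-isomorphism, so $N_f\subseteq\vec{N}(X_f,S)$. Conversely, let $\phi$ be an $M$-endomorphism and let $c$, $j$, $\Psi$ be as in Lemma~\ref{lem:rigid}. Choose $\ell\ge j$ such that $f$ has a constant value $a$ on $D_\ell$, and take $g\in D_\ell$. Then $\alpha_M(g)\in D_\ell$, and \eqref{eq:Psi} gives $a=\Psi(a)$. A permutation of $\{0,1\}$ with a fixed point is the identity, so $M\in N_f$. The maps $\phi$ and $S^{c}\phi_M$ agree on the dense set of all $x_g$, so $\phi=S^{c}\phi_M$. This proves the first two claims and the surjectivity of $(n,M)\mapsto S^{n}\phi_M$.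

The map is multiplicative: $S^{n}\phi_MS^{n'}\phi_{M'}=S^{n}S^{Mn'}\phi_M\phi_{M'}=S^{n+Mn'}\phi_{MM'}$. It is injective: we have $\pi S^{n}\phi_M(x)=\alpha_M(\pi(x))+n$ on the points $x_g$, hence on $X_f$, so $S^{n}\phi_M$ determines the map $g\mapsto\alpha_M(g)+n$ of $G$. Its value at $0$ is $n$, and then its restriction to $\mathbb{Z}^d$ determines $M$.
\end{proof}

\begin{example}\label{ex:triadic}
Let $d=1$, $G=\mathbb{Z}_3$ and $V_j=3^j\mathbb{Z}_3$, so $N=\{\pm1\}$. Each shell splits into two clopen halves $D_j^{\pm}=\pm3^j+V_{j+1}$, which $g\mapsto-g$ exchanges.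

(a) Let $f=1$ on $D_j^+$ for even $j$, and $f=0$ elsewhere. Then $f\in\mathcal{F}$, and $f$ vanishes on the odd shells. Since $f(3^{2t})=1$ and $f(-3^{2t})=0$ for all $t$, we have $-1\notin N_f$, and Proposition~\ref{prop:endo} gives $\vec{N}(X_f,S)=\{1\}\subsetneq N$.

(b) Let $f=1$ on $D_j^+$ and $f=0$ on $D_j^-$ for all $j$. Then $f\in\mathcal{F}$ is constant on no shell, and $f(-g)=1-f(g)$, so $-1\notin N_f$. Yet $\phi(x)(n)=1-x(-n)$ satisfies $\phi S^{m}=S^{-m}\phi$ and $\phi(x_g)(n)=1-f(g-n)=f(-g+n)=x_{-g}(n)$, so $\phi$ maps $X_f$ onto itself and $-1\in\vec{N}(X_f,S)$. The hypothesis of Proposition~\ref{prop:endo} cannot be dropped.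
\end{example}

\section{Prescribing the group of symmetries}\label{sec:prescribe}

Let $H\le N$. By Proposition~\ref{prop:endo} we look for an $H$-invariant $f$ with $N_f$ as small as possible. Continuity of $f$ sets a lower limit, and this limit is $H^\sharp$.

\begin{lemma}\label{lem:sharp}
If $f\in\mathcal{F}$ satisfies $f\circ\alpha_L=f$ for all $L\in H$, then $H^\sharp\subseteq N_f$.
\end{lemma}

\begin{proof}
Let $M\in H^\sharp$ and choose $j$ with $\alpha_M(g)\in\overline{Hg}$ for all $g\in V_j$. Let $g\in V_j\setminus\{0\}$, say $g\in D_\ell$. The shell $D_\ell$ is closed and contains $Hg$, so it contains $\overline{Hg}$. On $D_\ell$ the function $f$ is continuous, and on $Hg$ it equals $f(g)$. So $f=f(g)$ on $\overline{Hg}$, and $f(\alpha_M(g))=f(g)$.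
\end{proof}

\begin{example}\label{ex:unipotent}
The set $H^\sharp$ can be larger than $H$. Let $G=\mathbb{Z}_2^2$, let $u^b\in\mathrm{GL}(2,\mathbb{Z})$ be the matrix acting by $(g_1,g_2)\mapsto(g_1+bg_2,g_2)$ for $b\in\mathbb{Z}$, and let $H=\{u^{3b}:b\in\mathbb{Z}\}$. Since $3$ is invertible modulo every power of $2$, the subgroup $3\mathbb{Z}$ is dense in $\mathbb{Z}_2$. Hence $\overline{Hg}$ contains $(g_1+g_2,g_2)$ for every $g$, and $u^1\in H^\sharp\setminus H$.
\end{example}

To attain the limit, we must destroy each $M\in N\setminus H^\sharp$ arbitrarily close to $0$ while keeping $H$. There are countably many such $M$ and infinitely many shells, so we can treat one matrix per shell and return to each matrix infinitely often. In a given shell we want an $H$-invariant clopen set that contains a point $g$ but not $\alpha_M(g)$; a thickened $H$-orbit does this. Example~\ref{ex:triadic}(a) is the case $H=\{1\}$, $M=-1$, $g=3^{2t}$.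

\begin{proof}[Proof of Theorem~\ref{thm:B}]
\emph{Thickened orbits.} For $g\in G$ and $k\ge0$ put $O_k(g)=Hg+V_k$. This set and its complement are unions of cosets of $V_k$, so it is clopen. For $L\in H$ we have $\alpha_L(Hg)=Hg$ and $\alpha_L(V_k)=V_k$, so $\alpha_L(O_k(g))=O_k(g)$. A point $y$ lies in $\overline{Hg}$ if and only if $y+V_k$ meets $Hg$ for every $k$, so the decreasing sets $O_k(g)$ have intersection $\overline{Hg}$. If $g\in D_\ell$ and $k>\ell$, then $O_k(g)\subseteq D_\ell$, because $Hg\subseteq D_\ell$, the shell $D_\ell$ is a union of cosets of $V_{\ell+1}$, and $V_k\subseteq V_{\ell+1}$.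

\emph{Construction of $f$.} If $H^\sharp=N$, let $f$ be the function \eqref{eq:parity}; it is constant on every shell and $N_f=N=H^\sharp$. Now suppose $H^\sharp\ne N$. Let $(M_r)_{r\ge1}$ be a sequence in which every element of the countable set $N\setminus H^\sharp$ appears infinitely often. Put $\ell_0=-2$ and proceed inductively. Given $\ell_{r-1}$, the condition $M_r\notin H^\sharp$, applied to the neighborhood $V_{\ell_{r-1}+2}$, provides $g_r\in V_{\ell_{r-1}+2}$ with $\alpha_{M_r}(g_r)\notin\overline{Hg_r}$. Here $g_r\neq0$, since $\alpha_{M_r}(0)=0\in H0$. Let $\ell_r\ge\ell_{r-1}+2$ be the index with $g_r\in D_{\ell_r}$, choose $k_r>\ell_r$ with $\alpha_{M_r}(g_r)\notin O_{k_r}(g_r)$, and put $W_r=O_{k_r}(g_r)\subseteq D_{\ell_r}$. Define $f=1$ on $\bigcup_rW_r$ and $f=0$ elsewhere on $G\setminus\{0\}$.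

On each shell, $f$ is either the indicator function of one clopen set $W_r$ or identically $0$, so $f$ is continuous. The gaps $\ell_{r+1}-\ell_r\geq 2$ ensure that $f\equiv0$ on every $D_{\ell_r+1}$. Also $f(g_r)=1$ with $g_r\in V_{\ell_r}$ and $\ell_r\to\infty$. So $f\in\mathcal{F}$, and $f$ is constant on infinitely many shells. For $L\in H$ the bijection $\alpha_L$ maps each $W_r$ onto itself, so $f\circ\alpha_L=f$.

\emph{The equality $N_f=H^\sharp$.} Lemma~\ref{lem:sharp} gives $H^\sharp\subseteq N_f$. Let $M\in N\setminus H^\sharp$ and let $j$ be arbitrary. Choose $r$ with $M_r=M$ and $\ell_r\ge j$. Then $g_r\in V_j\setminus\{0\}$ and $f(g_r)=1$, while $\alpha_M(g_r)\in D_{\ell_r}\setminus W_r$, so $f(\alpha_M(g_r))=0$. As $j$ was arbitrary, $M\notin N_f$.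

\emph{Conclusion.} In both cases take $X=X_f$. Proposition~\ref{prop:Xf} shows that $X$ is a Toeplitz subshift and an almost 1-to-1 extension of $G$, and that the non-singleton fibers lie over the orbit $\mathbb{Z}^d$ of $0$ and have two points; this is (3). Proposition~\ref{prop:endo} gives $\vec{N}(X,S)=N_f=H^\sharp$, which is therefore a group, together with the description of the endomorphisms in (2). Each $S^{n}\phi_M$ is invertible, and since $\phi_{\mathrm{Id}}=\mathrm{id}$ the automorphisms of $X$ are the pairwise distinct maps $S^{n}$. For $L\in H$ we have $\alpha_L(g)\in Hg$ for all $g$, so $H\subseteq H^\sharp\subseteq N$, and in particular $N^\sharp=N$.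

\emph{Finite subgroups.} Let $H$ be finite and $M\in H^\sharp$, with the defining property holding on $V_j$. The subgroup $V_j\cap\mathbb{Z}^d$ has finite index $k$ in $\mathbb{Z}^d$ by (G5), so it contains $k\mathbb{Z}^d$, and in particular the vectors $v_t=k(1,t,\dots,t^{d-1})$, $t\in\mathbb{Z}$. The orbit $Hv_t=\{Lv_t:L\in H\}$ is finite, hence closed, so for each $t$ there is $L\in H$ with $Mv_t=Lv_t$. As $H$ is finite, one $L\in H$ serves $d$ distinct values of $t$. The corresponding vectors $v_t$ form a basis of $\mathbb{Q}^d$, because a Vandermonde determinant with distinct nodes is nonzero. So $M=L\in H$, and $H^\sharp=H$. This completes the proof of (1).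
\end{proof}

\begin{thebibliography}{9}

\bibitem{CP}
Christopher Cabezas and Samuel Petite,
\emph{Large normalizers of ${\mathbb Z}^{d}$-odometers systems and realization on substitutive subshifts},
arXiv:2309.10156 (2023).

\end{thebibliography}
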